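# Connected Lashnev spaces are closed images of connected metrizable spaces

Throughout, maps are continuous, metrizable spaces are Hausdorff, and connected spaces are nonempty. A map is *closed* if it sends closed sets to closed sets. We abbreviate "continuous closed surjective map" to "closed surjection".

## 1. Guessing yes: an interval, a fan, and the Cantor function

**Definition.** A space $X$ is a *Lashnev space* if there are a metrizable space $M$ and a closed surjection $f\colon M\to X$.

Suppose $X$ is a connected Lashnev space. The definition provides some metrizable $M$, and $M$ may be badly disconnected. Can we always choose another metrizable space that is connected and still maps onto $X$ by a closed surjection? The question is taken from Vlad Smolin, "Every $T_1$ connected first-countable space is a continuous open image of a connected metrizable space", arXiv:2404.00580 (2024).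

The natural first guess is *yes*. If $X$ is connected and $M$ is not, then $f$ must have glued together points from different parts of $M$. So put something connected, say an arc, between any two points that $f$ glues, and send the whole arc to the point of $X$ where the gluing happens. Let us test this guess.

*Metrizable $X$.* Nothing has to be done: the identity map $X\to X$ is a closed surjection from a connected metrizable space. So only nonmetrizable $X$ matter. Metrizable examples are still useful for watching the mechanism.

*The Cantor function.* Let $C\subseteq[0,1]$ be the middle-thirds Cantor set and $f\colon C\to[0,1]$ the Cantor function. It is a closed surjection, since $C$ is compact and $[0,1]$ is Hausdorff. We have $f(a)=f(b)$ with $a\neq b$ exactly when $a,b$ are the two endpoints of a removed gap. Joining $a$ and $b$ by an arc for each gap just puts the gaps back: we recover $[0,1]$, and the extended map is the usual Cantor function on $[0,1]$, constant on the gaps.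

*The fan.* Let $M=\mathbb N\times[0,1]$, a disjoint sum of intervals, and let $X$ be the quotient that collapses the closed set $\mathbb N\times\{0\}$ to one point $*$. Collapsing a closed set $F$ is always a closed map: if $A$ is closed, the preimage of its image is $A$ or $A\cup F$. So $X$ is a connected Lashnev space. It is not metrizable, because it is not first countable at $*$. Indeed, given neighborhoods $U_1,U_2,\dots$ of $*$, pick $t_k>0$ such that the image of $(k,t_k)$ lies in $U_k$. The set $\{(k,t_k):k\ge 1\}$ is closed in $M$ and misses $\mathbb N\times\{0\}$, so the image of its complement is a neighborhood of $*$ that contains no $U_k$.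

The space $M$ is disconnected. But the comb $P=(\mathbb R\times\{0\})\cup(\mathbb N\times[0,1])\subseteq\mathbb R^2$ is connected and metrizable, and collapsing its spine $\mathbb R\times\{0\}$ gives the same space $X$. In both quotients a neighborhood of $*$ contains an initial piece of each tooth, of arbitrary positive length $\varepsilon_n$ on the $n$th tooth, and every choice of the $\varepsilon_n$ is allowed. So the guess survives here too.

The guess is in fact right, and here is what we shall prove.

**Theorem 1.** Let $f\colon M\to X$ be a closed surjection with $M$ metrizable. There are a metrizable space $Z\supseteq M$, with $M$ closed in $Z$, and a closed surjection $g\colon Z\to X$ extending $f$, all of whose fibres are path-connected. Consequently $g^{-1}(C)$ is connected for every connected $C\subseteq X$. In particular, if $X$ is connected, then $Z$ is a connected metrizable space and $g\colon Z\to X$ is a continuous closed surjection.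

So the answer to the question is yes. The result can be sharpened; here $w$ denotes weight and $\dim$ covering dimension.

**Theorem 2.** Let $X$ be a connected Lashnev space, the closed image of a metrizable space $M$. Then $X$ is a closed image, under a map with path-connected fibres, of a connected metrizable space $Z$ with $\dim Z\le1$ and $w(Z)\le\max(w(M),\aleph_0)$. If $M$ is completely metrizable, $Z$ can be chosen completely metrizable. The bound $\dim Z\le1$ is optimal if $|X|>1$. Hence a Lashnev space is connected if and only if it is a closed image of a connected metrizable space of dimension $\le1$.

Since the fibres in Theorem 1 are even path-connected, one would next guess the same statement with "path-connected" in place of "connected". That guess is wrong.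

**Theorem 3.** "Connected" cannot be replaced by "path-connected": there is a path-connected Lashnev space that is not a closed image of any path-connected metrizable space.

## 2. Sequences and fibres of a closed map

Fix a closed surjection $f\colon M\to X$ with $M$ metrizable, and write $F_x=f^{-1}(x)$.

The space $X$ is $T_1$ and normal, because closed surjections preserve these properties (Engelking, *General Topology*, 1.5.20). The argument is short. Each $\{x\}$ is the image of a one-point closed set. If $A,B\subseteq X$ are disjoint and closed, choose disjoint open $U\supseteq f^{-1}(A)$ and $V\supseteq f^{-1}(B)$ in $M$. Then $X\setminus f(M\setminus U)$ and $X\setminus f(M\setminus V)$ are open and contain $A$ and $B$. They are disjoint, since the (nonempty) fibre of a common point would lie in $U\cap V=\emptyset$. In particular, $X$ is Hausdorff, so limits of sequences in $X$ are unique.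

The fan shows that $X$ need not be first countable. Nevertheless sequences describe closures.

**(F1)** *If $B\subseteq X$ and $x\in\overline B$, then some sequence in $B$ converges to $x$.*

The set $f\bigl(\overline{f^{-1}(B)}\bigr)$ is closed and contains $B$, so it contains $x$. Hence there is $m\in F_x\cap\overline{f^{-1}(B)}$. Since $M$ is metrizable, there are $m_n\in f^{-1}(B)$ with $m_n\to m$. Then $f(m_n)\in B$ and $f(m_n)\to x$.

**(F2)** *If $x_n\to x$ in $X$, the $x_n$ are pairwise distinct and different from $x$, and $m_n\in F_{x_n}$, then $(m_n)$ has a subsequence converging to a point of $F_x$.*

Suppose no subsequence of $(m_n)$ converges in $M$. Then $E=\{m_n:n\in\mathbb N\}$ is closed: a point of $\overline E\setminus E$ would have points of $E$ with infinitely many different indices arbitrarily close to it, and so would be the limit of a subsequence. Hence $f(E)=\{x_n:n\in\mathbb N\}$ is closed. But $x_n\to x$ and $x\notin f(E)$, so $x\in\overline{f(E)}\setminus f(E)$, a contradiction. So some $m_{n_k}\to m$, and $f(m)=\lim x_{n_k}=x$ because $X$ is Hausdorff.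

Note what (F2) achieves. Fibres need not be compact: in the fan, the points $(n,0)$ all lie over $*$ and have no convergent subsequence. But when the base points $x_n$ are distinct and approach $x$ from outside, *any* choice of points above them subconverges.

**(F3)** *If $g\colon Z\to X$ is a closed surjection with connected fibres and $C\subseteq X$ is connected, then $g^{-1}(C)$ is connected.*

The restriction $g^{-1}(C)\to C$ is closed: for $A$ closed in $Z$, the image of $A\cap g^{-1}(C)$ is $g(A)\cap C$. Suppose $g^{-1}(C)=U\sqcup V$ with $U,V$ relatively clopen. Each fibre over a point of $C$ is connected, so it lies in $U$ or in $V$. Hence $g(U)$ and $g(V)$ are disjoint relatively closed subsets of $C$ that cover $C$. One of them is empty, and so is the corresponding set $U$ or $V$. Finally, $g^{-1}(C)\ne\emptyset$ because $C\neq\emptyset$ and $g$ is onto.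

By (F3), to answer the question it is enough to enlarge $M$ to a metrizable $Z$ and extend $f$ to a closed surjection $g\colon Z\to X$ with connected fibres.

## 3. Attaching arcs one at a time, and how closedness is lost

The plan of Section 1, taken literally, says: for each pair of distinct points $a,b$ in a common fibre, attach a separate arc from $a$ to $b$. The fibres become connected. Try it on
$$M=[0,1]\times\{0,1\},\qquad X=[0,1],\qquad f(x,j)=x .$$
For each $x$ we attach an arc $J_x$ from $(x,0)$ to $(x,1)$. Suppose each arc gets length $1$, and we use the path metric on each arc and across arcs. Then the midpoint of $J_x$ is at distance at least $\tfrac12$ from every point outside the open arc. So the midpoints of $J_1,J_{1/2},J_{1/3},\dots$ form a closed set. Its image $\{1,\tfrac12,\tfrac13,\dots\}$ is not closed in $[0,1]$, and the extended map is not closed. The quotient topology of attaching disjoint arcs does not help: the same set of midpoints meets each arc in at most one point and misses $M$, so it is closed again.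

The failure is precise. If $a_n\to a$ and $b_n\to b$, with $a_n,b_n$ in one fibre for each $n$, then the arcs from $a_n$ to $b_n$ must converge to the arc from $a$ to $b$. If $a=b$, they must shrink to the point $a$. In the example, the arcs should form the square $[0,1]\times[0,1]$.

So parametrize all arcs at once by triples $(a,b,t)$ with $f(a)=f(b)$ and $t\in[0,1]$, and identify the triples that should be the same point: $(a,b,1)$ is always the point $a$, $(a,b,0)$ is always $b$, $(a,a,t)$ is always $a$, and $(a,b,t)$ equals $(b,a,1-t)$. With the quotient topology the arcs now vary continuously, but metrizability breaks. Let $M=\mathbb N$ be discrete and $X$ one point. The quotient is the complete graph on $\mathbb N$ with a set closed when its trace on every edge is closed. Given countably many neighborhoods $U_1,U_2,\dots$ of the vertex $0$, pick in $U_k$ an interior point of the edge from $0$ to $k$. These points form a closed set, whose complement is a neighborhood of $0$ containing no $U_k$. So the quotient is not first countable.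

We need the same set with a coarser topology: fine enough that the extended map remains continuous, coarse enough to be metrizable and to let the arcs converge. The way to get it is to read the point at parameter $t$ on the arc from $b$ to $a$ as the probability measure $t\delta_a+(1-t)\delta_b$, where $\delta_a$ is the unit mass at $a$. All the identifications above are then automatic equalities of measures, and measures can be compared by integrating Lipschitz functions.

## 4. Two-point measures on fibres: proof of Theorem 1

Fix a metric $d\le1$ on $M$ (replace any metric by its minimum with $1$). Put
$$T=\{(a,b,t)\in M\times M\times[0,1]:f(a)=f(b)\},\qquad \kappa(a,b,t)=t\delta_a+(1-t)\delta_b,\qquad Z=\kappa(T).$$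
So $Z$ is the set of probability measures with at most two support points that are carried by a single fibre of $f$. For $\mu,\nu\in Z$ put
$$\rho(\mu,\nu)=\sup\Bigl\{\Bigl|\int h\,d\mu-\int h\,d\nu\Bigr|:h\colon M\to\mathbb R\text{ is 1-Lipschitz}\Bigr\}.$$
All integrals are sums of at most two terms. By the definition of $\rho$, for every 1-Lipschitz $h$ the function $\mu\mapsto\int h\,d\mu$ is 1-Lipschitz on $(Z,\rho)$; we use this constantly.

*Examples.* On one arc, $\int h\,d\kappa(a,b,t)-\int h\,d\kappa(a,b,t')=(t-t')(h(a)-h(b))$. Taking $h=d(\cdot,b)$ we get $\rho(\kappa(a,b,t),\kappa(a,b,t'))=|t-t'|\,d(a,b)$, so arcs between close points are short. If $f$ is injective, then $Z=\{\delta_a:a\in M\}$. If $M$ has three points and $X$ has one, $Z$ is a triangle without its interior. For $M=[0,1]\times\{0,1\}$ as in Section 3, $(x,t)\mapsto t\delta_{(x,1)}+(1-t)\delta_{(x,0)}$ is a bijection from the square onto $Z$. It is continuous by (1) below, hence a homeomorphism by compactness. For the Cantor function with $d(a,b)=|a-b|$, the map $\mu\mapsto\int s\,d\mu(s)$ is a continuous bijection from $Z$ onto $[0,1]$. It is the identity on $C$ and fills each gap once. Since $T$ is compact, so is $Z=\kappa(T)$, again by (1), and the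 bijection is a homeomorphism: the gaps are put back.

**Step 1: $\rho$ is a metric.** *This gives metrizability of $Z$.* First, $\rho\le1$, because
$$\int h\,d\mu-\int h\,d\nu=\sum_{p,q}\mu(p)\nu(q)\,(h(p)-h(q))$$
and $|h(p)-h(q)|\le d(p,q)\le1$. Symmetry and the triangle inequality are clear. Now let $\mu\ne\nu$. Pick $p$ with $\mu(p)\ne\nu(p)$, and $r>0$ smaller than the distance from $p$ to every other point of the two supports. The function $h=\max(r-d(\cdot,p),0)$ is 1-Lipschitz and vanishes at those other points, so $\int h\,d\mu=r\mu(p)\ne r\nu(p)=\int h\,d\nu$. Hence $\rho(\mu,\nu)>0$.

**Step 2: $\kappa$ is continuous.** *This is the requirement from Section 3 that arcs converge when their endpoints do.* For 1-Lipschitz $h$,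
$$\int h\,d\kappa(a,b,t)-\int h\,d\kappa(a',b',t')=t\,(h(a)-h(a'))+(1-t)(h(b)-h(b'))+(t-t')(h(a')-h(b')),$$
as one sees by expanding the right side. Since $|h(a')-h(b')|\le1$,
$$\rho(\kappa(a,b,t),\kappa(a',b',t'))\le d(a,a')+d(b,b')+|t-t'|.\tag{1}$$

**Step 3: $M$ is a closed subspace of $Z$.** *This justifies writing $M\subseteq Z$, with $a$ identified with $\delta_a$.* We have $\delta_a=\kappa(a,a,1)\in Z$, and $\rho(\delta_a,\delta_b)=d(a,b)$: the inequality $\le$ is the Lipschitz condition, and $h=d(\cdot,b)$ gives equality. So $a\mapsto\delta_a$ is an isometric embedding. To see that its image is closed, let $\delta_{a_n}\to\mu\in Z$ and suppose that $\mu$ has two distinct support points $p,q$. Put $r=d(p,q)/2$, $h_p=\max(r-d(\cdot,p),0)$ and $h_q=\max(r-d(\cdot,q),0)$. These functions are never positive at the same point, by the triangle inequality, so $h_ph_q=0$. Also $h_p(q)=h_q(p)=0$. Hence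
$$h_p(a_n)\to\int h_p\,d\mu=r\mu(p)>0,\qquad h_q(a_n)\to\int h_q\,d\mu=r\mu(q)>0,$$
so $h_p(a_n)h_q(a_n)>0$ for large $n$, a contradiction. So $\mu$ is some $\delta_a$.

**Step 4: the map $g$, and its continuity.** *We extend $f$ and check that the topology of $Z$ is not too coarse.* For $\mu\in Z$ let $g(\mu)$ be the unique $x$ with $\operatorname{supp}\mu\subseteq F_x$. Then $g(\delta_a)=f(a)$, so $g$ extends $f$ and is surjective.

Let $g(\mu)=x\in U$ with $U$ open in $X$, and put $K=M\setminus f^{-1}(U)$. If $K=\emptyset$, then $U=X$ and there is nothing to prove. Otherwise $h=d(\cdot,K)$ is 1-Lipschitz and, as $K$ is closed, positive exactly on $f^{-1}(U)$. Since $\operatorname{supp}\mu\subseteq f^{-1}(U)$, the number $\varepsilon=\int h\,d\mu$ is positive. If $\rho(\mu,\nu)<\varepsilon$, then $\int h\,d\nu>0$, so $\operatorname{supp}\nu$ meets $f^{-1}(U)$. As $\operatorname{supp}\nu$ lies in the single fibre $F_{g(\nu)}$, this says $g(\nu)\in U$.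

**Step 5: $g$ is closed.** *This is where separately attached arcs failed; here (F2) and (1) work together.* Let $A\subseteq Z$ be closed, and suppose there is $x\in\overline{g(A)}\setminus g(A)$. By (F1), applied to $f$ and $B=g(A)$, there are $x_n\in g(A)$ with $x_n\to x$. Each $x_n\neq x$. No value $y$ occurs infinitely often among the $x_n$, since then a constant subsequence $y$ would converge to $x\ne y$, which is impossible in a Hausdorff space. So after passing to a subsequence the $x_n$ are pairwise distinct.

Choose $\mu_n=\kappa(a_n,b_n,t_n)\in A$ with $g(\mu_n)=x_n$ and $a_n,b_n\in F_{x_n}$; this is possible, because a unit mass $\delta_a$ can be written $\kappa(a,a,1)$. By (F2) applied to $(a_n)$, then (F2) applied to the corresponding subsequence of $(b_n)$, then compactness of $[0,1]$, we may pass to a subsequence with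
$$a_n\to a\in F_x,\qquad b_n\to b\in F_x,\qquad t_n\to t .$$
Then $(a,b,t)\in T$, and (1) gives $\mu_n\to\kappa(a,b,t)$. This limit belongs to $A$ since $A$ is closed, and $g(\kappa(a,b,t))=x$. So $x\in g(A)$, a contradiction.

**Step 6: the fibres are path-connected.** *This is what the arcs were introduced for.* For $a,b\in F_x$, the path $t\mapsto\kappa(a,b,t)$ is continuous by (1), lies in $g^{-1}(x)$, and joins $\delta_b$ to $\delta_a$. Every element of $g^{-1}(x)$ lies on such a path, and any two unit masses in $g^{-1}(x)$ are joined by one. So $g^{-1}(x)$, which is nonempty, is path-connected.

**Step 7: connected preimages.** *This finishes the theorem.* Path-connected fibres are connected, so (F3) shows that $g^{-1}(C)$ is connected for every connected $C\subseteq X$. If $X$ is connected, take $C=X$: then $Z=g^{-1}(X)$ is connected. $\blacksquare$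

## 5. Zero-dimensional domains and a one-dimensional $Z$: proof of Theorem 2

The space $Z$ just built contains $M$, so its dimension may be large. If $f$ is the identity of $[0,1]^2$, then $Z$ is the square. Even a one-dimensional $M$ may give a two-dimensional $Z$, as $M=[0,1]\times\{0,1\}$ shows. The arcs add one dimension to the set of pairs they are attached to, so we first make $M$ zero-dimensional, without losing weight or completeness.

**Definition.** $\dim\emptyset=-1$. For a normal space $Y$ and $n\ge0$, $\dim Y\le n$ means that every finite open cover of $Y$ has a finite open refinement such that each point lies in at most $n+1$ of its members.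

For instance $\dim(0,1)=1$. For $n=0$ it is enough to refine by pairwise disjoint open sets: choose for each of them a member of the finite cover containing it, and unite those with the same choice. We use the following standard theorems for metrizable spaces (Engelking, *Dimension Theory*, Ch. 4): monotonicity, $\dim Y'\le\dim Y$ for every subspace $Y'\subseteq Y$; the sum theorem, that a space which is the union of a countable family, or of a locally finite family, of closed subsets of dimension $\le n$ has dimension $\le n$; and $\dim(Y\times Y')\le\dim Y+\dim Y'$ for nonempty $Y,Y'$.

Let $f\colon M\to X$ be a closed surjection with $M$ metrizable and $X$ connected. Put $\tau=\max(w(M),\aleph_0)$. Let $d$ be a metric on $M$, complete if $M$ is completely metrizable.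

**Step 1: a zero-dimensional space mapping onto $M$.** *We construct a closed surjection $p\colon N\to M$ such that $N$ embeds in a countable product of discrete spaces.* By Stone's theorem, every open cover of a metrizable space has a locally finite open refinement. Apply it to a cover by open sets of diameter $\le1/n$, discard empty sets and take closures. This gives, for each $n\ge1$, a locally finite closed cover $\{C_{n,s}\}_{s\in S_n}$ of $M$ by nonempty sets of diameter $\le1/n$. Moreover $|S_n|\le\tau$: take a base of $M$ of size $w(M)$. Its members that meet only finitely many $C_{n,s}$ cover $M$, and each nonempty $C_{n,s}$ meets one of them.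

Give $S_n$ the discrete topology, put $S=\prod_nS_n$, and let
$$N=\{(m,s)\in M\times S:m\in C_{n,s_n}\text{ for all }n\},\qquad p(m,s)=m .$$
For example, let $M=[0,1]$ and let the $n$th cover consist of the $2^n$ closed dyadic intervals of length $2^{-n}$. A point $m$ that is not dyadic has one preimage. The point $\tfrac12$ lies in exactly two intervals of each cover, so its fibre is a product of countably many two-point spaces.

*$N$ is closed in $M\times S$.* Let $(m_k,s^k)\in N$ converge to $(m,s)$. For each $n$ we have $s^k_n=s_n$ for large $k$, so $m_k\in C_{n,s_n}$ for large $k$, and $m\in C_{n,s_n}$ since this set is closed. Now $S$ is a countable product of discrete spaces of size $\le\tau$, so it is completely metrizable with weight $\le\tau$. Hence $N$ is metrizable with $w(N)\le\tau$, and it is completely metrizable if $M$ is.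

*$p$ is onto,* because for each $m$ and $n$ we can choose $s_n$ with $m\in C_{n,s_n}$.

*$p$ is closed.* Let $A\subseteq N$ be closed and $m\in\overline{p(A)}$. Take $(m_k,s^k)\in A$ with $m_k\to m$. For each $n$, a neighborhood of $m$ meets only finitely many $C_{n,s}$, so for large $k$ the index $s^k_n$ takes only finitely many values. A diagonal argument gives a subsequence along which, for each $n$, the $n$th coordinate is eventually constant, so it converges to some $s\in S$. Along it $(m_k,s^k)\to(m,s)$. Since $A$ is closed in $N$ and $N$ is closed in $M\times S$, we get $(m,s)\in A$ and $m\in p(A)$.

*The projection $N\to S$ is an embedding.* It is injective, since $\bigcap_nC_{n,s_n}$ has at most one point. Suppose $s^k\to s$ in its image, with corresponding first coordinates $m_k$ and $m$. For each $n$, eventually $s^k_n=s_n$, so $m_k,m\in C_{n,s_n}$ and $d(m_k,m)\le1/n$. Hence $m_k\to m$, and the inverse is continuous.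

**Step 2: subspaces of countable products of discrete spaces have dimension $\le0$.** *This turns the embedding into a dimension bound, for $N$ and for subspaces of $N\times N$.* Let $Y\subseteq\prod_nD_n$ with all $D_n$ discrete, and let an open cover of $Y$ be given. For $s\in Y$ consider the cylinders $\{s'\in Y:s'_i=s_i,\ i\le n\}$, $n\ge0$. They are open, decrease with $n$, and form a neighborhood base at $s$. Let $B(s)$ be the largest one contained in a member of the cover. Two cylinders are nested or disjoint. If $B(s)$ meets $B(s')$, say $B(s)\subseteq B(s')$, then $B(s')$ contains $s$, so it is one of the cylinders considered at $s$, and it lies in a member of the cover. By the choice of $B(s)$ we get $B(s')\subseteq B(s)$. So the sets $B(s)$ are pairwise equal or disjoint and form a disjoint open refinement; thus $\dim Y\le0$. Since $N$ embeds in $S$ and $N\times N$ embeds in $S\times S$, again a countable product of discrete spaces, all subspaces of $N$ and of $N\times N$ have dimension $\le0$.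

**Step 3: replacing $M$ and controlling the weight.** *We set up the final $Z$.* The composition $f\circ p\colon N\to X$ is a closed surjection. Replace $f$ by it and write $M$ for $N$. Then $w(M)\le\tau$ with the $\tau$ fixed above, all subspaces of $M$ and of $M\times M$ have dimension $\le0$, and $M$ is completely metrizable if the original space was. Form $Z,\rho,g$ as in Section 4 from a metric $d\le1$ on $M$. If $M$ is completely metrizable, let $d$ be complete; this is possible, since $\min(d,1)$ is complete when $d$ is. By Theorem 1, $Z$ is metrizable and connected, and $g$ is a closed surjection with path-connected fibres.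

The space $T\subseteq M\times M\times[0,1]$ has weight $\le\tau$, hence a dense subset of size $\le\tau$. Its image under $\kappa$ is dense in $Z$. In a metrizable space, the balls of rational radius around the points of a dense set form a base, so $w(Z)\le\tau$.

**Step 4: the set of genuine two-point measures is locally a product with $(0,1)$.** *We bound the dimension of the added part* $G=Z\setminus\{\delta_a:a\in M\}$. Let $A,B\subseteq M$ be disjoint nonempty open sets and
$$G_{A,B}=\{\mu\in Z:\mu(A)>0,\ \mu(B)>0\},\qquad Y=\{(a,b)\in A\times B:f(a)=f(b)\}.$$
The complements $M\setminus A$ and $M\setminus B$ are nonempty closed sets, and $\mu(A)>0$ if and only if $\int d(\cdot,M\setminus A)\,d\mu>0$; likewise for $B$. These integrals are continuous in $\mu$, so $G_{A,B}$ is open in $Z$.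

The map $\kappa\colon Y\times(0,1)\to G_{A,B}$ is continuous by (1). It is a bijection: a measure $\mu\in G_{A,B}$ has at most two support points, so it has exactly one, $a$, in $A$ and exactly one, $b$, in $B$. Then $(a,b)\in Y$, and $t=\mu(a)\in(0,1)$ is determined.

Its inverse is continuous. Let $\kappa(a_n,b_n,t_n)\to\kappa(a,b,t)$ in $G_{A,B}$, with all triples in $Y\times(0,1)$. For every $r>0$ so small that the open ball of radius $r$ about $a$ lies in $A$, the function $h_r=\max(r-d(\cdot,a),0)$ is 1-Lipschitz and vanishes outside $A$, in particular at $b$ and all $b_n$. Integrating it, we get
$$t_nh_r(a_n)\to t\,h_r(a)=tr>0 .$$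
So $h_r(a_n)>0$, that is, $d(a_n,a)<r$, for large $n$. As $r$ was arbitrarily small, $a_n\to a$. Now fix one such $r$. Then $h_r(a_n)\to r$, and $t_nh_r(a_n)\to tr$ yields $t_n\to t$. The same argument with $B$ and $b$ gives $b_n\to b$.

So $G_{A,B}$ is homeomorphic to $Y\times(0,1)$, and $\dim Y\le0$ by Step 3. If $Y=\emptyset$, then $G_{A,B}=\emptyset$; otherwise the product theorem gives $\dim G_{A,B}\le0+1=1$.

**Step 5: $\dim Z\le1$.** *We put the pieces together with the sum theorems.* Each $\mu\in G$ has two distinct support points. They have disjoint open neighborhoods $A,B$, so $\mu\in G_{A,B}$; conversely $G_{A,B}\subseteq G$. So the sets $G_{A,B}$ form an open cover of the metrizable space $G$. By Stone's theorem and regularity it has a locally finite refinement by sets closed in $G$. Each of them lies in some $G_{A,B}$, so it has dimension $\le1$ by monotonicity. The locally finite sum theorem gives $\dim G\le1$.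

By Step 3 of Section 4, $\{\delta_a:a\in M\}$ is closed in $Z$ and homeomorphic to $M$, so its dimension is $\le0$. Its complement $G$ is open in the metrizable space $Z$, hence a countable union of closed subsets of $Z$. Each of these is a subset of $G$ and has dimension $\le1$. By the countable sum theorem, $\dim Z\le1$.

**Step 6: $\rho$ is complete if $d$ is.** *This gives complete metrizability of $Z$.* Let $(\mu_n)$ be $\rho$-Cauchy, $\mu_n=\kappa(a_n,b_n,t_n)$. Since $\kappa(a,b,t)=\kappa(b,a,1-t)$, we may interchange $a_n$ and $b_n$ and assume $t_n\ge\tfrac12$. A Cauchy sequence with a convergent subsequence converges, so we may pass to subsequences; assume $t_n\to t$. One cannot expect both $(a_n)$ and $(b_n)$ to subconverge: if $t_n\to1$, the mass at $b_n$ disappears and $b_n$ is not controlled.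

Let $\varepsilon>0$, take $k$ with $\rho(\mu_n,\mu_k)<\varepsilon$ for $n\ge k$, and let $h=d(\cdot,\{a_k,b_k\})$. Since $\int h\,d\mu_k=0$,
$$t_nh(a_n)+(1-t_n)h(b_n)<\varepsilon\qquad\text{for all }n\ge k.\tag{2}$$
As $t_n\ge\tfrac12$, it follows that $d(a_n,\{a_k,b_k\})<2\varepsilon$ for $n\ge k$. So all but finitely many $a_n$ lie in two balls of radius $2\varepsilon$. As $\varepsilon$ was arbitrary, $\{a_n\}$ is totally bounded, and since $d$ is complete, we may pass to a subsequence with $a_n\to a$.

If $t<1$, there is $c>0$ with $1-t_n\ge c$ for large $n$. Then (2) gives $d(b_n,\{a_k,b_k\})<\varepsilon/c$ for large $n$. So $\{b_n\}$ is totally bounded, and we may pass to a subsequence with $b_n\to b$. Now $f(a)=\lim f(a_n)=\lim f(b_n)=f(b)$, because $X$ is Hausdorff. Hence $\kappa(a,b,t)\in Z$, and $\mu_n\to\kappa(a,b,t)$ by (1).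

If $t=1$, then $\delta_{a_n}=\kappa(a_n,b_n,1)$, and (1) gives
$$\rho(\mu_n,\delta_a)\le\rho(\mu_n,\delta_{a_n})+d(a_n,a)\le(1-t_n)+d(a_n,a)\to0 .$$
So $(Z,\rho)$ is complete.

**Step 7: optimality and the equivalence.** *We show that dimension $0$ is impossible when $|X|>1$, and read off the last sentence of the theorem.* Let $|X|>1$, and let a connected metrizable space $W$ map onto $X$. Then $W$ has two distinct points $p,q$. If $\dim W\le0$, the cover $\{W\setminus\{p\},W\setminus\{q\}\}$ would have a refinement by pairwise disjoint open sets covering $W$. The member containing $p$ would be clopen and would lie in $W\setminus\{q\}$, so $W$ would be disconnected. Hence $\dim W\ge1$, and the bound is optimal.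

We have shown that a connected Lashnev space is a closed image of a connected metrizable space of dimension $\le1$. Conversely, any continuous image of a connected space is connected. $\blacksquare$

## 6. A path-connected Lashnev space without path-connected metrizable preimage: proof of Theorem 3

By Theorem 1, a path in $X$ has a connected preimage in $Z$. This does not make the preimage path-connected. The topologist's sine curve shows the danger: let $M$ be the line $\mathbb R\times\{0\}$ together with the curve $\{(\sin(\pi/t),t):0<t\le1\}$, and collapse the line. The curve becomes a path ending at the collapsed point, but in $M$ no path runs along the curve to the line. Here $X$ is harmless, though: the resulting path is a continuous bijection from $[0,1]$ onto the Hausdorff space $X$, so $X$ is an arc and serves as its own preimage. For a genuine counterexample we use infinitely many such curves, with oscillations of growing width. The widths are chosen so that a path-connected preimage would be forced to bring together points which are far apart.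

**Step 1: the space $X$.** *We define it and record its local structure.* In $\mathbb R^3$ let $F=\mathbb R\times\{0\}\times\{0\}$, and for $i=1,2,\dots$ let
$$r_i(t)=\Bigl(i\sin\tfrac\pi t,\ \tfrac ti,\ \tfrac t{i^2}\Bigr),\quad 0<t\le1,\qquad R_i=r_i((0,1]),\qquad M=F\cup\bigcup_iR_i .$$
Let $f\colon M\to X=M/F$ collapse $F$ to a point $*$. Since $F$ is closed in $M$, the map $f$ is closed, so $X$ is Lashnev. It is also Hausdorff, by Section 2. The map $f$ restricts to a homeomorphism from $M\setminus F$ onto the open set $X\setminus\{*\}$, and we identify these two sets. In particular, points of $X\setminus\{*\}$ have coordinates.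

On $M\setminus F$ we have $y>0$, and the continuous function $z/y$ equals $1/i$ on $R_i$. Since $\{1/i:i\ge1\}$ is a discrete space, each $R_i$ is clopen in $X\setminus\{*\}$, and the $R_i$ are pairwise disjoint. Each $r_i\colon(0,1]\to R_i$ is a homeomorphism, because its inverse is $t=iy$.

**Step 2: $X$ is path-connected.** *We join every point to $*$.* As $t\to0$, the distance from $r_i(t)$ to the compact set $[-i,i]\times\{0\}\times\{0\}\subseteq F$ tends to $0$. Let $U\supseteq F$ be open in $M$, say $U=M\cap W$ with $W$ open in $\mathbb R^3$. If $W\ne\mathbb R^3$, the compact segment has positive distance from the complement of $W$. So in any case $r_i(t)\in U$ for all small $t$. Hence $r_i$, extended by $0\mapsto*$, is a path in $X$ from $*$ to $r_i(1)$ that covers $R_i$.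

The space $M$ itself is connected: $r_i(1/k)\to(0,0,0)\in F$ as $k\to\infty$, so each $F\cup R_i$ is connected. Thus $X$ has a connected metrizable preimage in plain sight. We now show that no path-connected one exists. Suppose, for contradiction, that $h\colon M'\to X$ is a closed surjection with $M'$ metrizable and path-connected. Let $d'$ be a metric on $M'$ and $F'=h^{-1}(*)$, a closed set.

**Step 3: paths in $M'$ follow the oscillation.** *For each $i$ we find two points of $M'$ that are very close to each other while their images in $R_i$ have first coordinates $0$ and $i$.* Fix $i$. Take a path in $M'$ from a point of $h^{-1}(r_i(1))$ to a point of $F'$. Cut it at the first time it meets the closed set $F'$; this time is positive, since the starting point is not in $F'$. Reparametrizing, we get $q\colon[0,1]\to M'$ with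
$$h(q(0))=r_i(1),\qquad q([0,1))\cap F'=\emptyset,\qquad q(1)=e_i\in F'.$$
The set $h(q([0,1)))$ is connected, lies in $X\setminus\{*\}$ and meets the clopen set $R_i$, so it is contained in $R_i$. Since $r_i$ is a homeomorphism onto $R_i$, we can write $h(q(s))=r_i(\tau(s))$ for $s<1$, with $\tau\colon[0,1)\to(0,1]$ continuous.

As $s\to1$, we have $h(q(s))\to h(e_i)=*$. Therefore $\tau(s)\to0$: otherwise there would be $s_n\to1$ with $\tau(s_n)\to\tau_0\in(0,1]$, and $h(q(s_n))\to r_i(\tau_0)\ne*$, which contradicts uniqueness of limits. By the intermediate value theorem, $\tau([s_0,1))\supseteq(0,\tau(s_0)]$ for every $s_0<1$. So arbitrarily close to time $1$ there are times $s$ with $\sin(\pi/\tau(s))=0$ (where $\tau(s)=1/k$) and times $s$ with $\sin(\pi/\tau(s))=1$ (where $\tau(s)=2/(4k+1)$). Since $q$ is continuous at $1$, this gives points $a_i,b_i\in M'$ on the path such that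
$$d'(a_i,e_i)<\tfrac1i,\qquad d'(b_i,e_i)<\tfrac1i,$$
where $h(a_i)\in R_i$ has first coordinate $0$ and $h(b_i)\in R_i$ has first coordinate $i$.

**Step 4: the contradiction as $i\to\infty$.** *The points $a_i$ must subconverge and the points $b_i$ must follow them, but the points $h(b_i)$ escape.* Write $h(a_i)=(0,y_i,z_i)$ with $0<y_i,z_i\le1/i$. In $M$ these points converge to the origin, which lies in $F$, so $h(a_i)\to*$ in $X$. They lie in different sets $R_i$, so they are pairwise distinct, and they differ from $*$. By (F2) applied to the closed surjection $h$, a subsequence $a_{i_k}$ converges to some $c\in F'$. Since $d'(a_i,b_i)<2/i$, also $b_{i_k}\to c$, and therefore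
$$h(b_{i_k})\to h(c)=* .\tag{3}$$
On the other hand, the points $h(b_{i_k})\in M\setminus F$ have first coordinates $i_k\to\infty$, so they form a closed subset of $M$, disjoint from $F$. Its image under the closed map $f$ is a closed subset of $X$ that does not contain $*$. This contradicts (3), so no such $h$ exists. $\blacksquare$
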